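# A fiber of the persistence map and the Betti numbers of the complex

## Filters on a complex without homology

Throughout, $K$ is a finite, connected (so non-empty) simplicial complex. Simplices are non-empty, and we identify a subcomplex with its set of simplices. Homology is with $\mathbb Z_2$ coefficients unless another ring is written.

**Definition (filter).** A *filter* on $K$ is a function $f:K\to\mathbb R$ with $f(\sigma)\le f(\tau)$ whenever $\sigma$ is a face of $\tau$. We write $K_t=f^{-1}((-\infty,t])$. The inequality says exactly that every $K_t$ is a subcomplex.

**Definition (barcode).** For each $p\ge 0$ the spaces $H_p(K_t)$, with the maps induced by the inclusions $K_s\subseteq K_t$ for $s\le t$, form a persistence module indexed by $\mathbb R$. It decomposes into interval modules. The *degree-$p$ barcode* is the multiset of the non-empty intervals that occur. A bar written $(b,d)$ is the interval $[b,d)$, and $(b,+\infty)$ is the interval $[b,+\infty)$. The collection of barcodes in all degrees is $\mathrm{PH}(f)$.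

Two consequences will be used. The dimension of $H_p(K_t)$ is the number of degree-$p$ bars containing $t$. If $s\le t$ and a degree-$p$ bar contains $s$ exactly when it contains $t$, then $H_p(K_s)\to H_p(K_t)$ is an isomorphism, since it is one on each interval summand.

Empty intervals are discarded, so two simplices that enter at the same value and cancel leave no trace. For example, let $K$ be one edge $e$ with endpoints $a,b$. The filter $f(a)=0$, $f(b)=1$, $f(e)=3$ has degree-0 bars $[0,\infty)$ and $[1,3)$: the component of $b$ is born at $1$ and merges at $3$. If instead $f(b)=f(e)=3$, the only bar is $[0,\infty)$.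

**Definition (acyclic).** A space $X$ is *$R$-acyclic*, for a coefficient ring $R$, if it is non-empty and $\tilde H_*(X;R)=0$. *Acyclic* alone means $\mathbb Z_2$-acyclic. A graph is acyclic exactly when it is a tree.

Suppose first that $K$ itself is acyclic, and let $D_K$ be the barcode whose only bar is $(0,+\infty)$ in degree $0$. Which filters have this barcode, and what does the set of all of them look like inside $\mathbb R^K$?

**Proposition 1.** If $K$ is acyclic, then $F=\mathrm{PH}^{-1}(D_K)\subseteq\mathbb R^K$ is contractible. In particular it has the Betti numbers of $K$.

*Proof.* First we translate membership in $F$ into sublevel sets: $f\in F$ if and only if $K_t=\emptyset$ for $t<0$ and $K_t$ is acyclic for $t\ge0$. If $\mathrm{PH}(f)=D_K$, count bars. For $t<0$ we get $H_0(K_t)=0$, so $K_t=\emptyset$. For $t\ge 0$ we get $\dim H_0(K_t)=1$ and $H_p(K_t)=0$ for $p\ge1$. Conversely, if the sublevel sets are as described, the modules in degrees $p\ge 1$ vanish. The module in degree $0$ vanishes for $t<0$, and for $0\le s\le t$ the map $H_0(K_s)\to H_0(K_t)$ sends the class of a vertex to the class of a vertex between non-empty connected complexes, so it is an isomorphism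 of one-dimensional spaces. The only bar is $[0,\infty)$.

Now scale. For $f\in F$ and $s\in[0,1)$, the sublevel set of $(1-s)f$ at $t$ is $K_{t/(1-s)}$, which is empty for $t<0$ and acyclic for $t\ge 0$. For $s=1$ we get the zero function, whose sublevel sets are $\emptyset$ for $t<0$ and the acyclic complex $K$ for $t\ge0$. So $(f,s)\mapsto(1-s)f$ is a homotopy inside $F$ from the identity to a constant map. $\square$

For the single edge, write $f=(f(a),f(b),f(e))$. Then
$$F=\{(0,y,y):y\ge0\}\cup\{(x,0,x):x\ge0\},$$
two rays from the origin. Indeed one vertex must enter at $0$, and the other must enter together with the edge.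

This easy case already contains a warning. Let $K$ be a triangulation of a disk attached to a circle by a map of degree $3$. Its reduced integral homology is $\mathbb Z/3$ in degree $1$ and zero elsewhere. By universal coefficients $\tilde H_1(K)=\mathbb Z/3\otimes\mathbb Z_2=0$ and $\tilde H_2(K)=\mathrm{Tor}(\mathbb Z/3,\mathbb Z_2)=0$, so $K$ is acyclic and $F$ is contractible. But $K$ is not contractible. So the fiber sees the mod-2 homology of $K$, and in general not its homotopy type.

What changes when $K$ is not acyclic? Classes of positive degree must be born somewhere. Let them all be born at $1$. Scaling by $1-s$ with $0<s<1$ moves the bars $[1,\infty)$ to $[1-s,\infty)$ and leaves the fiber at once. The zero function is not in the fiber either, since there the positive-degree classes are born at $0$. So nothing obvious is left to contract to, and the fiber should have some shape. The claim is that it has the homology of $K$.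

## The fiber over $D_K$ in general

**Definition ($D_K$).** For any finite connected $K$, the barcode $D_K$ consists of one bar $(0,+\infty)$ in degree $0$, of $\beta_p(K)$ bars $(1,+\infty)$ in each degree $p\ge1$, and of no finite bars. Its fiber is $F=\mathrm{PH}^{-1}(D_K)=\{f \text{ a filter on }K:\mathrm{PH}(f)=D_K\}$, with the subspace topology from $\mathbb R^K$.

The problem comes from Jacob Leygonie and Gregory Henselman-Petrusek, "Algorithmic Reconstruction of the Fiber of Persistent Homology on Cell Complexes", arXiv:2110.14676 (2021). It is to prove or disprove the conjecture that $F$ and $K$ have the same Betti numbers over $\mathbb Z_2$. The conjecture is true for every finite connected $K$. To state what we shall prove, we need posets.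

**Definition (order complex, face poset).** For a finite poset $P$, the *order complex* $\Delta(P)$ has as simplices the non-empty chains of $P$. Its realization is written $|P|$, and its points are formal sums $\sum s_ix_i$ with $x_0<\dots<x_m$, $s_i>0$, $\sum s_i=1$. The *face poset* $P(K)$ is the set of simplices of $K$ ordered by inclusion. Then $\Delta(P(K))$ is the barycentric subdivision of $K$, so $|P(K)|\cong|K|$. For a subcomplex $A$, this homeomorphism carries $|P(A)|$ to $|A|$.

For the edge, $P(K)=\{a<e,\ b<e\}$, and the order complex is a path with two edges and middle vertex $e$.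

**Definition ($\mathrm{Acy}(K)$).** $Q=\mathrm{Acy}(K)$ is the poset of acyclic subcomplexes of $K$, ordered by inclusion.

**Theorem 2.** $F$ is homotopy equivalent to $|\mathrm{Acy}(K)|$, and $H_n(F;\mathbb Z_2)\cong H_n(K;\mathbb Z_2)$ for all $n$. In particular $F$ and $K$ have the same Betti numbers.

The first step translates membership in $F$ into conditions on sublevel sets, as in Proposition 1.

**Proposition 3.** A filter $f$ lies in $F$ if and only if

1. $K_t=\emptyset$ for $t<0$;
2. $K_t$ is acyclic for $0\le t<1$;
3. for $t\ge1$, the inclusion $K_t\hookrightarrow K$ induces an isomorphism on $H_*$.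

*Proof.* Suppose $\mathrm{PH}(f)=D_K$. For $t<0$, $H_0(K_t)=0$, so $K_t=\emptyset$. For $0\le t<1$ the only bar containing $t$ is the one in degree $0$, so $K_t$ is acyclic. For $1\le t\le t'$ every bar of $D_K$ contains both $t$ and $t'$, so $H_*(K_t)\to H_*(K_{t'})$ is an isomorphism. Take $t'\geq t$ so large that $K_{t'}=K$.

Conversely assume 1–3. In degree $0$ the module vanishes for $t<0$. For $t\ge0$ the complex $K_t$ is non-empty and connected, by 2 if $t<1$, and by 3 and the connectedness of $K$ if $t\ge1$. As in Proposition 1 the degree-0 module is the single interval $[0,\infty)$. In degree $p\ge1$ the module vanishes for $t<1$ by 1 and 2. For $1\le t\le t'$ the composite $H_p(K_t)\to H_p(K_{t'})\to H_p(K)$ and its second map are isomorphisms by 3, hence so is the first. So the module is $\beta_p(K)$ copies of $[1,\infty)$. $\square$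

## Truncation at the value 1

The purpose of this step is to make the fiber compact by discarding what happens after time $1$. Put $F_1=\{f\in F:f\le1\}$.

**Lemma 4.** $F_1$ is a strong deformation retract of $F$.

*Proof.* For $s\in[0,1]$ let $\theta_s(x)=(1-s)x+s\min(x,1)$. So $\theta_s(x)=x$ for $x\le1$ and $\theta_s(x)=1+(1-s)(x-1)$ for $x\ge1$. It is continuous and non-decreasing, and it maps $[1,\infty)$ into $[1,\infty)$.

Let $f\in F$. Since $\theta_s$ is non-decreasing, $\theta_s\circ f$ is a filter. We check that it satisfies Proposition 3. If $t<1$, then $\theta_s(x)\le t$ holds exactly when $x\le t$, so the sublevel set at $t$ is $K_t$, and conditions 1 and 2 hold. If $t\ge1$, the set $\{x:\theta_s(x)\le t\}$ is closed, is closed downward, and contains $1$. So it is $(-\infty,t']$ with $t'\in[1,\infty)$, or all of $\mathbb R$. The sublevel set of $\theta_s\circ f$ at $t$ is then $K_{t'}$ with $t'\ge1$, or $K$. In both cases condition 3 holds.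

So $(f,s)\mapsto\theta_s\circ f$ is a continuous map $F\times[0,1]\to F$. At $s=0$ it is the identity, it fixes every $f\le1$ throughout, and at $s=1$ it lands in $F_1$. $\square$

For the edge, this pushes the two rays back to the two segments $\{(0,y,y):0\le y\le1\}\cup\{(x,0,x):0\le x\le1\}$.

By Proposition 3, $F_1$ consists of the filters $f:K\to[0,1]$ such that $K_t$ is acyclic for all $0\le t<1$. Condition 1 says $f\ge0$, and condition 3 is automatic because $K_t=K$ for $t\ge1$.

## Filters as points of an order complex

A filter in $F_1$ is a finite increasing chain of acyclic subcomplexes, together with the lengths of the time intervals during which each one is the sublevel set. These lengths are positive and add up to $1$. That is precisely a point of $|Q|$. The next proposition makes this a homeomorphism.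

For $A\in Q$ let $\chi_A:K\to\mathbb R$ be $0$ on $A$ and $1$ off $A$. Define
$$\Phi:|Q|\to\mathbb R^K,\qquad \Phi\Big(\sum_i s_iA_i\Big)=\sum_is_i\chi_{A_i}.\tag{1}$$
It is linear on each simplex of $\Delta(Q)$, hence continuous.

**Proposition 5.** $\Phi$ is a homeomorphism from $|Q|$ onto $F_1$.

*Proof.* **Image in $F_1$.** We compute sublevel sets. Let $A_0\subsetneq\dots\subsetneq A_m$ be in $Q$, $s_i>0$, $\sum s_i=1$, and put $t_j=s_0+\dots+s_{j-1}$ for $0\le j\le m+1$, so that $t_0=0$ and $t_{m+1}=1$. The value of $f=\sum s_i\chi_{A_i}$ on $\sigma$ is the sum of those $s_i$ with $\sigma\notin A_i$. So $f=0$ on $A_0$, $f=t_j$ on $A_j\setminus A_{j-1}$ for $1\le j\le m$, and $f=1$ off $A_m$. The sublevel set at $t$ is $\emptyset$ for $t<0$, it is $A_j$ for $t\in[t_j,t_{j+1})$ with $0\le j\le m$, and it is $K$ for $t\ge1$. All are subcomplexes, so $f$ is a filter, and it lies in $F_1$.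

**Injectivity.** We recover the data from $f$. Since $A_0$ and all $A_j\setminus A_{j-1}$ are non-empty and $t_m<1$, the values of $f$ smaller than $1$ are exactly $t_0<\dots<t_m$. Then $A_j=K_{t_j}$ and $s_j=t_{j+1}-t_j$, with $t_{m+1}=1$.

**Surjectivity.** We use the same recipe on a given $f\in F_1$. We have $f\ge 0$, and $K_0\ne\emptyset$, so $0$ is a value of $f$. Let $0=t_0<\dots<t_m$ be the values of $f$ smaller than $1$, and put $t_{m+1}=1$, $A_j=K_{t_j}$, $s_j=t_{j+1}-t_j>0$. The $A_j$ are acyclic, they form a strict chain because each $t_j$ is attained, and $\sum s_j=1$. By the computation above, $\Phi(\sum s_jA_j)$ equals $t_j$ on $A_j\setminus A_{j-1}$ (with $A_{-1}=\emptyset$) and $1$ off $A_m$, which is $f$.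

A continuous bijection from a compact space to a Hausdorff space is a homeomorphism. $\square$

With Lemma 4, $F\simeq|Q|$. This is the first half of Theorem 2.

## The hollow triangle by hand

Let $K$ be the boundary of a triangle with vertices $a,b,c$. The acyclic subcomplexes are the non-empty connected proper ones: three vertices, three closed edges, and three two-edge paths. Call $P_b$ the path $ab\cup bc$ with middle vertex $b$, and similarly $P_a,P_c$.

For example, the filter with values $0$ on $a$, $\tfrac12$ on $b$ and $ab$, $\tfrac34$ on $c$ and $bc$, and $1$ on $ca$ is the point $\tfrac12\{a\}+\tfrac14\,\overline{ab}+\tfrac14P_b$ of $|Q|$. On the other hand, the filter that is $0$ on vertices and $1$ on edges is not in $F$: its degree-0 barcode contains two bars $[0,1)$.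

The vertices and closed edges span in $\Delta(Q)$ the barycentric subdivision of $K$, a hexagon $a,ab,b,bc,c,ca$. The element $P_b$ lies above $a,ab,b,bc,c$ and is comparable to nothing else. So in $\Delta(Q)$ it is the apex of a cone over the arc $a,ab,b,bc,c$ of the hexagon. The same holds for $P_a$ and $P_c$, and no two of the three paths are comparable. So $|Q|$ is a circle with three cones attached, each over an arc. Attaching a cone over an arc does not change the homotopy type, so $|Q|\simeq S^1\simeq K$. As a check, $\Delta(Q)$ has $9$ vertices, $6+6+9=21$ edges and $12$ triangles, so its Euler characteristic is $0$.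

Here we built $\Delta(Q)$ from a copy of the subdivided $K$ by attaching cones over subdivided acyclic complexes. We keep this picture in mind.

## Why one cannot simply map the fiber back to $K$

In one direction there is an obvious map. Let
$$\varphi:P(K)\to Q,\qquad\varphi(\sigma)=\bar\sigma,\tag{2}$$
where $\bar\sigma$ is the subcomplex of all faces of $\sigma$. It is a full simplex, hence acyclic, and $\varphi$ preserves order. Put $j=\Phi\circ|\varphi|:|K|\cong|P(K)|\to F$; it sends the barycenter of $\sigma$ to $\chi_{\bar\sigma}$.

A sensible first attempt is to construct a homotopy inverse $\rho:|Q|\to|K|$ one simplex at a time, with the rule that the simplex $A_0\subsetneq\dots\subsetneq A_m$ goes into $|A_m|$. For a vertex $A$, choose a point of $|A|$. For an edge $A_0\subsetneq A_1$, join the two chosen points inside $|A_1|$; this is possible because $A_1$ is connected. For a triangle $A_0\subsetneq A_1\subsetneq A_2$ we have a loop in $|A_2|$ and must fill it by a disk. Here the construction stops: acyclic over $\mathbb Z_2$ does not imply simply connected.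

This is not a matter of better choices. Suppose a map $\rho$ obeying the rule existed. A point $x$ in the simplex $\sigma_0<\dots<\sigma_m$ of the subdivision lies in the closed simplex $\sigma_m$, and so does $\rho(|\varphi|(x))$. The straight segments between them give a homotopy from the identity of $|K|$ to $\rho\circ|\varphi|$. Now take for $K$ the disk attached by degree $3$. There $|Q|\simeq F$ is contractible, so $\rho\circ|\varphi|$, and hence the identity of $|K|$, would be null-homotopic. But $H_1(K;\mathbb Z)=\mathbb Z/3$.

So we should not invert $\varphi$, and we should not aim at homotopy. We ask instead whether $\varphi$ is an isomorphism on homology, and we measure this by the part of $P(K)$ lying over everything below a given $A$: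
$$\varphi^{-1}(Q_{\le A})=\{\sigma:\bar\sigma\subseteq A\}=P(A).\tag{3}$$
Its order complex is the barycentric subdivision of $A$, so it is $\mathbb Z_2$-acyclic by the very definition of $Q$. What is needed is a lemma that concludes from acyclic fibers to a homology isomorphism. This is a homological Quillen fiber lemma, and its proof attaches cones as in the hollow triangle.

## Comparable maps, joins, and the fiber lemma

**Lemma 6.** Let $f,g:S\to T$ be order-preserving maps of finite posets with $f(x)\le g(x)$ for all $x$. Then $|f|$ and $|g|$ are homotopic.

*Proof.* The map $H:S\times\{0<1\}\to T$, $H(x,0)=f(x)$, $H(x,1)=g(x)$, is order-preserving: for $x\le y$ we have $f(x)\le f(y)\le g(y)$. For a chain $x_0<\dots<x_m$, the prism $[x_0,\dots,x_m]\times[0,1]$ is triangulated in the usual way by the simplices $(x_0,0)<\dots<(x_i,0)<(x_i,1)<\dots<(x_m,1)$, compatibly with faces. So $|S\times\{0<1\}|\cong|S|\times[0,1]$, and $|H|$ is a homotopy from $|f|$ to $|g|$. $\square$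

If $S$ has a maximum, then $\Delta(S)$ is a cone with the maximum as apex, so $|S|$ is contractible.

The *join* $X*Y$ of two complexes consists of the points $(1-t)x+ty$ with $x\in X$, $y\in Y$, $t\in[0,1]$; if $Y=\emptyset$ it is $X$. A point joined with $Y$ is the cone on $Y$, and two points joined with two points form a square. If a poset is a disjoint union $S\sqcup T$ in which every element of $S$ is below every element of $T$, then its order complex is $\Delta(S)*\Delta(T)$.

**Lemma 7.** Let $X,Y$ be finite simplicial complexes with $X\neq\emptyset$, and let $R$ be a PID.

1. If $X$ is $R$-acyclic, then $X*Y$ is $R$-acyclic.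
2. If $X$ is contractible, then $X*Y$ is contractible.
3. If $X$ is connected and $Y\ne\emptyset$, then $X*Y$ is simply connected.

*Proof.* If $Y=\emptyset$, parts 1 and 2 are clear. Let $Y\ne\emptyset$. The open sets $U=\{t<1\}$ and $V=\{t>0\}$ cover $X*Y$. They deformation retract to $X$ and to $Y$, and $U\cap V\cong X\times Y\times(0,1)$. The inclusions of $U\cap V$ into $U$ and $V$ correspond to the projections from $X\times Y$.

*Part 1.* Comparing the Künneth sequences of $X\times Y$ and $\mathrm{pt}\times Y$, we see that the projection $X\times Y\to Y$ induces an isomorphism on $H_*(\cdot;R)$. So in the reduced Mayer–Vietoris sequence the map $\tilde H_n(X\times Y)\to\tilde H_n(X)\oplus\tilde H_n(Y)=\tilde H_n(Y)$ is an isomorphism for every $n$. By exactness $\tilde H_n(X*Y;R)=0$ for every $n$.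

*Part 2.* Let $h_s:X\to X$ be a homotopy from the identity to a constant map at $x_0$. Then $(1-t)x+ty\mapsto(1-t)h_s(x)+ty$ is a homotopy from the identity of $X*Y$ to a map into the cone $x_0*Y$, which is contractible. So the identity is null-homotopic.

*Part 3.* Let first $Y$ be connected, so that $U$, $V$ and $U\cap V$ are path-connected. By van Kampen, $\pi_1(X*Y)$ is the pushout of the two projections of $\pi_1(X)\times\pi_1(Y)$. The element $(g,1)$ goes to $g$ on one side and to $1$ on the other, so $g=1$ in the pushout; likewise every element of $\pi_1(Y)$ becomes trivial. So the pushout is trivial. In general let $Y_1,\dots,Y_k$ be the components of $Y$. Then $X*Y$ is obtained by gluing the simply connected complexes $X*Y_1,\dots,X*Y_k$ one after another along the connected subcomplex $X$, and by van Kampen the result is simply connected at each stage. $\square$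

Part 1 is a special case of Milnor's Künneth formula for joins.

**Lemma 8 (fiber lemma).** Let $R$ be a PID and let $\varphi:P\to Q$ be an order-preserving map of finite posets such that $\varphi^{-1}(Q_{\le q})$ has $R$-acyclic order complex for each $q\in Q$. Then $\varphi_*:H_*(|P|;R)\to H_*(|Q|;R)$ is an isomorphism. If all these order complexes are contractible, $|\varphi|$ is a homotopy equivalence.

*Proof.* **Step 1: replace $\varphi$ by an inclusion.** The purpose is to have a space containing $|P|$ that can be built up gradually. Let $M=P\sqcup Q$, with the given orders on $P$ and $Q$, and with $p<q$ if and only if $\varphi(p)\le q$. No element of $Q$ is below an element of $P$. Transitivity holds: if $p\le p'<q$ then $\varphi(p)\le\varphi(p')\le q$, and if $p<q\le q'$ then $\varphi(p)\le q\le q'$.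

Let $r:M\to Q$ be $\varphi$ on $P$ and the identity on $Q$. It is order-preserving, because $p<q$ in $M$ means $\varphi(p)\le q$. Let $i:Q\hookrightarrow M$ be the inclusion. Then $r\circ i=\mathrm{id}$, and $x\le i(r(x))$ for all $x\in M$, since $p<\varphi(p)$ in $M$. By Lemma 6, $|i|\circ|r|$ is homotopic to the identity, so $|r|$ is a homotopy equivalence. Since $\varphi$ is the composite $P\hookrightarrow M\xrightarrow{r}Q$, it is enough to prove the claims for $|P|\hookrightarrow|M|$.

**Step 2: add the elements of $Q$ one at a time, larger ones first.** The purpose is to see each addition as a cone. List $Q=\{q_1,\dots,q_n\}$ so that $q_i>q_j$ implies $i<j$, and put $M_i=P\cup\{q_1,\dots,q_i\}$; so $M_0=P$ and $M_n=M$. In $M_i$, the elements below $q_i$ are exactly those of $\varphi^{-1}(Q_{\le q_i})$, because the elements of $Q$ smaller than $q_i$ come later in the list. The elements above $q_i$ are exactly $Q_{>q_i}$, because these have all been added already.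

The simplices of $\Delta(M_i)$ that are not in $\Delta(M_{i-1})$ are the chains containing $q_i$. Removing $q_i$ from such a chain leaves a chain, possibly empty, of elements below or above $q_i$, and every element below $q_i$ is below every element above it. So $\Delta(M_i)$ is $\Delta(M_{i-1})$ together with a cone with apex $q_i$ over
$$L_i=\Delta\big(\varphi^{-1}(Q_{\le q_i})\big)*\Delta(Q_{>q_i}),\tag{4}$$
and the cone meets $\Delta(M_{i-1})$ exactly in $L_i$.

**Step 3: each cone is harmless.** By hypothesis the first factor of $L_i$ is $R$-acyclic, so $L_i$ is $R$-acyclic by Lemma 7, part 1. In the reduced Mayer–Vietoris sequence of $\Delta(M_i)=\Delta(M_{i-1})\cup\mathrm{cone}(L_i)$ the terms of $L_i$ and of the cone vanish, so $|M_{i-1}|\hookrightarrow|M_i|$ is an isomorphism on $H_*(\cdot;R)$. Compose over $i$.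

If the first factor of $L_i$ is contractible, then $L_i$ is contractible by Lemma 7, part 2. Then the inclusion of the subcomplex $L_i$ into its cone is a homotopy equivalence, so $L_i$ is a strong deformation retract of the cone, and $|M_{i-1}|$ is a strong deformation retract of $|M_i|$. Compose over $i$. $\square$

## The homology of the fiber

*End of the proof of Theorem 2.* We know $F\simeq|Q|$ from Lemma 4 and Proposition 5. Apply Lemma 8 with $R=\mathbb Z_2$ to the map $\varphi:P(K)\to Q$ of (2). By (3) the order complex of $\varphi^{-1}(Q_{\le A})=P(A)$ is the barycentric subdivision of $A$, which is $\mathbb Z_2$-acyclic because $A\in Q$. So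
$$H_n(K;\mathbb Z_2)\cong H_n(|P(K)|;\mathbb Z_2)\xrightarrow[\varphi_*]{\ \cong\ }H_n(|Q|;\mathbb Z_2)\cong H_n(F;\mathbb Z_2)\quad\text{for all }n.\qquad\square$$

The isomorphism is induced by $j$, because $\Phi$ is a homeomorphism onto $F_1$ and $F_1\hookrightarrow F$ is a homotopy equivalence.

## Other coefficients, the fundamental group, and the homotopy type

**Theorem 9.** Let $j=\Phi\circ|\varphi|:|K|\cong|P(K)|\to F$.

* **(a) Other coefficient fields.** Let $k$ be any field, define $\mathrm{PH}$, $\beta_p$ and $D_K$ with $k$ in place of $\mathbb Z_2$, and replace the births $0,1$ by any $a<b$. Then the fiber is homotopy equivalent to the realization of the poset of $k$-acyclic subcomplexes, and $j$ induces $H_*(K;k)\cong H_*(\text{fiber};k)$.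
* **(b) $2$-local integral isomorphism.** For the original $F$, $j$ induces isomorphisms on $H_*(\cdot;\mathbb Z_{(2)})$. Hence $F$ and $K$ also have the same rational Betti numbers and the same $2$-primary torsion in integral homology.
* **(c) Sharpness of (b).** For every odd prime $\ell$ there is a finite connected $K$ with $F$ contractible but $H_1(K;\mathbb Z)=\mathbb Z/\ell$. So the isomorphism can fail over $\mathbb Z$ and over $\mathbb F_\ell$, and $F\simeq K$ can fail.
* **(d) Fundamental group.** $j_*:\pi_1(K)\to\pi_1(F)$ is surjective. Its kernel is the normal subgroup $N$ generated by the images (along all connecting paths) of $\pi_1(A)\to\pi_1(K)$, with $A$ ranging over the $\mathbb Z_2$-acyclic subcomplexes of $K$.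
* **(e) Homotopy type.** If every $\mathbb Z_2$-acyclic subcomplex of $K$ is contractible, then $j:|K|\to F$ is a homotopy equivalence. This holds for all graphs ($\dim K\le1$) and for all triangulated compact connected surfaces, with or without boundary. Conversely, if $j$ is a homotopy equivalence, then every $\mathbb Z_2$-acyclic subcomplex of $K$ is null-homotopic in $K$.

*Proof of (a).* We check where $\mathbb Z_2$ was used. Proposition 3 uses only that homology consists of finite-dimensional vector spaces and that the module decomposes into intervals. Lemma 4 and Proposition 5 use only Proposition 3. Lemma 8 holds for $R=k$, and the fibers $P(A)$ are $k$-acyclic by definition of the new poset. So everything holds with $k$ in place of $\mathbb Z_2$. For births $a<b$, the map $f\mapsto(f-a)/(b-a)$ is a homeomorphism of $\mathbb R^K$ that carries the fiber for $a,b$ onto the fiber for $0,1$; in this case $j$ is composed with the inverse of this map.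

*Proof of (b).* The purpose is to show that members of $Q$ are acyclic over the PID $\mathbb Z_{(2)}$, so that Lemma 8 applies with $R=\mathbb Z_{(2)}$. Let $A\in Q$ and $G=\tilde H_n(A;\mathbb Z)$. By universal coefficients $G\otimes\mathbb F_2$ embeds in $\tilde H_n(A;\mathbb F_2)=0$, so $G=2G$. As $G$ is finitely generated, it is finite of odd order. Since $\mathbb Z_{(2)}$ is flat over $\mathbb Z$, $\tilde H_n(A;\mathbb Z_{(2)})=G\otimes\mathbb Z_{(2)}=0$. By Lemma 8, $\varphi$, and hence $j$, is an isomorphism on $H_*(\cdot;\mathbb Z_{(2)})$.

For $X=K$ or $X=F\simeq|Q|$ the group $H_n(X;\mathbb Z)$ is finitely generated, say $\mathbb Z^r\oplus T_2\oplus T_{\mathrm{odd}}$, with $T_2$ the $2$-primary torsion and $T_{\mathrm{odd}}$ of odd order. By flatness $H_n(X;\mathbb Z_{(2)})=H_n(X;\mathbb Z)\otimes\mathbb Z_{(2)}\cong\mathbb Z_{(2)}^r\oplus T_2$, which determines $r$ and $T_2$. So both agree for $K$ and $F$.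

*Proof of (c).* Let $K$ be a triangulation of a disk attached to a circle by a map of degree $\ell$. One obtains such a triangulation by cutting an $\ell$-gon, whose sides are all identified in the same direction, into triangles from its center, and subdividing barycentrically twice. The reduced integral homology of $K$ is $\mathbb Z/\ell$ in degree $1$ and zero elsewhere. Since $\ell$ is odd, $\mathbb Z/\ell\otimes\mathbb Z_2=0=\mathrm{Tor}(\mathbb Z/\ell,\mathbb Z_2)$, so $K$ is $\mathbb Z_2$-acyclic by universal coefficients. By Proposition 1, $F$ is contractible. (In terms of $Q$: $K$ is its maximum, so $|Q|$ is a cone.) So $H_1(F;\mathbb Z)=0$ and $H_1(F;\mathbb F_\ell)=0$, while $H_1(K;\mathbb Z)=\mathbb Z/\ell$ and $H_1(K;\mathbb F_\ell)=\mathbb F_\ell$.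

*Proof of (d).* We follow the fundamental group through the cone attachments in the proof of Lemma 8. Write $P=P(K)$ and use the notation $M$, $M_i$, $L_i$, $r$ from there, with $q_i=A_i\in Q$, so that
$$L_i=\Delta(P(A_i))*\Delta(Q_{>A_i}).$$
Since $r$ is a homotopy equivalence, since $|\varphi|$ is $|P|\hookrightarrow|M|$ followed by $|r|$, and since $\Phi$ followed by $F_1\hookrightarrow F$ is a homotopy equivalence, it is enough to show that $\pi_1(|P|)\to\pi_1(|M|)$ is surjective with kernel $N$.

The space $|M_0|=|P|\cong|K|$ is connected. Each $L_i$ is non-empty and connected: if $A_i$ is maximal in $Q$, then $L_i=\Delta(P(A_i))$, which is connected because $A_i$ is acyclic; otherwise use Lemma 7, part 3. So all $|M_i|$ are connected. By van Kampen, attaching a cone over the connected subcomplex $L_i$ gives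
$$\pi_1(|M_i|)=\pi_1(|M_{i-1}|)\big/\langle\!\langle\text{image of }\pi_1(L_i)\rangle\!\rangle,$$
where the image is taken along a path to the base point and $\langle\!\langle\cdot\rangle\!\rangle$ denotes the normal closure. There are two cases.

If $A_i$ is not maximal in $Q$, then $Q_{>A_i}\ne\emptyset$ and $P(A_i)$ is connected, so $L_i$ is simply connected by Lemma 7, part 3. Nothing is killed.

If $A_i$ is maximal in $Q$, then $L_i=\Delta(P(A_i))\subseteq\Delta(P)$, and exactly the normal closure of the image of $\pi_1(A_i)$ is killed.

By induction on $i$, the map $\pi_1(|P|)\to\pi_1(|M_i|)$ is surjective, and its kernel is the normal closure of the images of $\pi_1(A_l)$, over the maximal elements $A_l$ of $Q$ with $l\le i$. For $i=n$ the kernel is generated as a normal subgroup by the images of $\pi_1(A)$ with $A$ maximal in $Q$. Every member $B$ of $Q$ lies in a maximal one $A$, and then $\pi_1(B)\to\pi_1(K)$ factors through $\pi_1(A)$. So the same normal subgroup is generated by the images from all members of $Q$, and it is $N$.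

*Proof of (e).* *Contractible members give an equivalence.* If every $A\in Q$ is contractible, so is every $|P(A)|\cong|A|$, and by the second part of Lemma 8, $|\varphi|$ is a homotopy equivalence. Hence so is $j$.

*Graphs.* A $\mathbb Z_2$-acyclic subcomplex of a graph is a tree, hence contractible.

*Surfaces.* Let $A$ be a $\mathbb Z_2$-acyclic subcomplex of a triangulated compact surface. The only property of the surface that we use is that it is $2$-dimensional with every edge in at most two triangles. Suppose $A$ contains a triangle, and let $c$ be the sum of all triangles of $A$. If $\partial c=0$, then $c$ would be a non-zero element of $H_2(A;\mathbb Z_2)$, since there are no $3$-simplices; but this group is zero. So $\partial c\neq0$, which means that some edge lies in an odd number of triangles of $A$, hence in exactly one. Removing this edge and that triangle is an elementary collapse. It leaves a subcomplex that is homotopy equivalent to $A$, so still $\mathbb Z_2$-acyclic, with one triangle fewer. After finitely many collapses no triangle is left. What remains is a $\mathbb Z_2$-acyclic graph, a tree. So $A$ is contractible.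

*Converse.* Let $A\in Q$. The map $|\varphi|$ carries $|P(A)|$ into $|Q_{\le A}|$, which is a cone with apex $A$, hence contractible. So the composite $|A|\hookrightarrow|K|\xrightarrow{j}F$ is null-homotopic. If $j$ is a homotopy equivalence, compose with a homotopy inverse: the inclusion $|A|\hookrightarrow|K|$ is null-homotopic. $\square$
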